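\title{Degree Tur\'an densities of suspensions via random relabeling of links}

\begin{abstract}
The suspension $\mathcal S_F$ of a $(k-1)$-uniform hypergraph $F$ is the $k$-uniform hypergraph obtained by adding one new vertex to every edge of $F$. We prove that the minimum degree Tur\'an densities satisfy $\pi_{\ell-1}(F)^k\le\pi_\ell(\mathcal S_F)\le\pi_{\ell-1}(F)$ for all $2\le\ell<k$. Hence $\pi_\ell(\mathcal S_F)=0$ if and only if $\pi_{\ell-1}(F)=0$, which answers a question from a paper of Ai, Ding, Liu and Yang. For the lower bound, every vertex receives an independent random relabeling of one $F$-free hypergraph, and a $k$-set is kept if it is compatible with the hypergraphs of all its vertices. The same proof handles $t$ added vertices, with exponent $\binom kt$.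
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{$k$-graph} $H$ consists of a finite vertex set $V(H)$ and a set $E(H)$ of $k$-subsets of $V(H)$, the edges. For $S\subseteq V(H)$ with $|S|<k$, the \emph{link} $L_H(S)$ is the $(k-|S|)$-graph on $V(H)\setminus S$ with edge set $\{e\setminus S: S\subset e\in E(H)\}$. The \emph{degree} $d_H(S)$ is the number of edges of $L_H(S)$, that is, the number of edges of $H$ containing $S$, and the \emph{minimum $\ell$-degree} $\delta_\ell(H)$ is the minimum of $d_H(S)$ over all $\ell$-subsets $S$ of $V(H)$. In particular $\delta_0(H)=|E(H)|$. We call $H$ \emph{$F$-free} if no subgraph of $H$, induced or not, is isomorphic to $F$. Throughout, a forbidden hypergraph $F$ has at least one edge, so that edgeless hypergraphs are $F$-free. For a $k$-graph $F$ and $0\le\ell<k$ let $\mathrm{ex}_\ell(n,F)$ be the maximum of $\delta_\ell(H)$ over all $F$-free $k$-graphs $H$ on $n$ vertices. For $1\le\ell<k$ the \emph{$\ell$-degree Tur\'an density} of $F$ is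
\[
\pi_\ell(F)=\lim_{n\to\infty}\frac{\mathrm{ex}_\ell(n,F)}{\binom{n-\ell}{k-\ell}};
\]
this limit is known to exist. The denominator is the largest possible degree of an $\ell$-set. Thus $\pi_\ell(F)=0$ says that $F$ appears in every large $k$-graph in which each $\ell$-set lies in a fixed positive proportion of the edges available to it.

The number $\pi_1(F)$ is the usual Tur\'an density, and $\pi_1(F)\ge\pi_2(F)\ge\dots\ge\pi_{k-1}(F)$; both facts are recalled in Section~\ref{sec:links}. A degree condition on larger sets is much more restrictive for the host. For $k\ge3$ and $n>k$, split $n$ vertices into $k$ almost equal parts and take all $k$-sets with one vertex in each part. Every vertex has degree of order $n^{k-1}$, while two vertices in the same part have degree $0$.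

For a $(k-1)$-graph $F$, the \emph{suspension} $\mathcal S_F$ is the $k$-graph obtained from $F$ by adding a new \emph{apex} vertex $v$, with edge set $\{\{v\}\cup e:e\in E(F)\}$. For example, the suspension of the triangle $K_3$ is $K_4^{(3)-}$, the $3$-graph with four vertices and three edges. A $k$-graph contains $\mathcal S_F$ exactly when the link of some vertex contains $F$, and the $(\ell-1)$-degrees in a vertex link are $\ell$-degrees of the host. This gives the known inequality $\pi_\ell(\mathcal S_F)\le\pi_{\ell-1}(F)$ for $2\le\ell<k$, so $\pi_{\ell-1}(F)=0$ implies $\pi_\ell(\mathcal S_F)=0$. For $\ell=2$ the converse is also known. The following question comes from the paper of Ai, Ding, Liu and Yang~\cite{ADLY}.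

\begin{quote}
\emph{Let $3\le\ell<k$ and let $F$ be a $(k-1)$-graph. Is it true that $\pi_\ell(\mathcal S_F)=0$ if and only if $\pi_{\ell-1}(F)=0$?}
\end{quote}

The case $\ell=2$ suggests a positive answer, but the two implications are of different kinds. The easy one looks at a single link. For the converse one must build a $k$-graph in which all $n$ vertex links are $F$-free at once, although every edge contributes to $k$ of them, and in which every $\ell$-set has large degree. When $\ell=2$ there is an explicit $F$-free hypergraph to start from, the complete $(k-1)$-partite one. When $\ell\ge3$ that hypergraph has minimum $(\ell-1)$-degree $0$, and the hypothesis $\pi_{\ell-1}(F)>0$ provides only the existence of some $F$-free hypergraph with large degrees. The construction therefore has to use that hypergraph without knowing its structure.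

We answer the question in the affirmative, in a quantitative form and for several apex vertices. For an $r$-graph $F$ and $t\ge1$, let $\mathcal S^t_F$ be the $(r+t)$-graph obtained from $F$ by adding new vertices $v_1,\dots,v_t$, with edges $\{v_1,\dots,v_t\}\cup e$ for $e\in E(F)$. Thus $\mathcal S^1_F=\mathcal S_F$.

\begin{theorem}\label{thm:main}
Let $r>j\ge1$ and $t\ge1$ be integers, let $F$ be an $r$-graph, and put $k=r+t$ and $\ell=j+t$. Then
\[
\pi_j(F)^{\binom kt}\le\pi_\ell(\mathcal S^t_F)\le\pi_j(F).
\]
In particular, $\pi_{j+t}(\mathcal S^t_F)=0$ if and only if $\pi_j(F)=0$.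
\end{theorem}

The case $t=1$, $r=k-1$, $j=\ell-1$ reads as follows; it contains the question and the case $\ell=2$.

\begin{corollary}\label{cor:question}
Let $2\le\ell<k$ and let $F$ be a $(k-1)$-graph. Then $\pi_{\ell-1}(F)^k\le\pi_\ell(\mathcal S_F)\le\pi_{\ell-1}(F)$. Hence $\pi_\ell(\mathcal S_F)=0$ if and only if $\pi_{\ell-1}(F)=0$.
\end{corollary}

An $r$-graph is \emph{$r$-partite} if its vertex set can be split into $r$ parts so that every edge has exactly one vertex in each part. For $j=1$ this notion decides whether the density vanishes, and the positive values are bounded away from $0$.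

\begin{corollary}\label{cor:partite}
Let $F$ be an $r$-graph with $r\ge2$, let $t\ge1$ and $k=r+t$. If $F$ is $r$-partite, then $\pi_{t+1}(\mathcal S^t_F)=0$. Otherwise $\pi_{t+1}(\mathcal S^t_F)\ge(r!/r^r)^{\binom kt}>0$.
\end{corollary}

For $r=2$ and $t=1$ this bound is $1/8$, and the sharp constant is $1/4$.

\begin{proposition}\label{prop:quarter}
Let $F$ be a graph. If $F$ is bipartite, then $\pi_2(\mathcal S_F)=0$. If $F$ is not bipartite, then $\pi_2(\mathcal S_F)\ge\frac14$, with equality whenever $\chi(F)=3$.
\end{proposition}

\section{Links, averaging and concentration}\label{sec:links}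

The first lemma translates both the degree condition and the forbidden suspension into statements about links.

\begin{lemma}\label{lem:links}
Let $r>j\ge0$ and $t\ge0$, and let $H$ be an $(r+t)$-graph with at least $r+t$ vertices.
\begin{itemize}
\item[(i)] For every $t$-set $A\subseteq V(H)$ we have $\delta_j(L_H(A))\ge\delta_{j+t}(H)$.
\item[(ii)] If $t\ge1$ and $F$ is an $r$-graph, then $H$ is $\mathcal S^t_F$-free if and only if $L_H(A)$ is $F$-free for every $t$-set $A\subseteq V(H)$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $R\subseteq V(H)\setminus A$ be a $j$-set. The edges of $L_H(A)$ containing $R$ correspond to the edges of $H$ containing $A\cup R$, so $d_{L_H(A)}(R)=d_H(A\cup R)\ge\delta_{j+t}(H)$.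

(ii) Let $\varphi\colon V(\mathcal S^t_F)\to V(H)$ be injective and $A=\varphi(\{v_1,\dots,v_t\})$. Then $\varphi$ maps edges to edges if and only if $A\cup\varphi(e)\in E(H)$ for all $e\in E(F)$, that is, if and only if the restriction of $\varphi$ to $V(F)$, an injection into $V(H)\setminus A$, maps the edges of $F$ to edges of $L_H(A)$.
\end{proof}

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:main}]
Let $H$ be an $\mathcal S^t_F$-free $k$-graph on $n\ge k$ vertices with $\delta_\ell(H)=\mathrm{ex}_\ell(n,\mathcal S^t_F)$, and let $A$ be any $t$-set of vertices. By Lemma~\ref{lem:links}, $L_H(A)$ is an $F$-free $r$-graph on $n-t$ vertices and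
\begin{equation}\label{eq:upper}
\mathrm{ex}_\ell(n,\mathcal S^t_F)\le\delta_j(L_H(A))\le\mathrm{ex}_j(n-t,F).
\end{equation}
The two sides have the same normalization, since $\binom{(n-t)-j}{r-j}=\binom{n-\ell}{k-\ell}$. Divide by this number and let $n\to\infty$.
\end{proof}

The next lemma says that relative minimum degrees can only grow when one passes to smaller sets.

\begin{lemma}\label{lem:average}
Let $G$ be an $r$-graph on $m\ge r$ vertices and let $0\le i\le j<r$. Then
\[
\frac{\delta_i(G)}{\binom{m-i}{r-i}}\ge\frac{\delta_j(G)}{\binom{m-j}{r-j}}.
\]
\end{lemma}

\begin{proof}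
Let $i=0$. Counting pairs $(R,e)$ with $|R|=j$ and $R\subseteq e\in E(G)$ gives $\binom mj\delta_j(G)\le\binom rj|E(G)|$, and $\binom mj\binom{m-j}{r-j}=\binom mr\binom rj$; dividing the first relation by the second gives the claim. For general $i$, apply this case to the link $L$ of an $i$-set of minimum degree: $L$ is an $(r-i)$-graph on $m-i$ vertices with $\delta_i(G)$ edges, and $\delta_{j-i}(L)\ge\delta_j(G)$ by Lemma~\ref{lem:links}(i).
\end{proof}

It follows that $\pi_i(F)\ge\pi_j(F)$ for $1\le i\le j<r$. Let us also see why $\pi_1(F)$ equals the usual Tur\'an density $\pi_0(F)=\lim\mathrm{ex}_0(n,F)/\binom nr$ when $r\ge2$. Lemma~\ref{lem:average} gives $\liminf\mathrm{ex}_0(n,F)/\binom nr\ge\pi_1(F)$. Conversely, deleting a vertex of minimum degree from an $F$-free $r$-graph with $\mathrm{ex}_0(n,F)$ edges shows $\mathrm{ex}_0(n,F)-\mathrm{ex}_0(n-1,F)\le\mathrm{ex}_1(n,F)$. If $c>\pi_1(F)$, the right side is at most $c\binom{n-1}{r-1}$ for large $n$, and summation gives $\mathrm{ex}_0(n,F)\le c\binom nr+O(1)$.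

Our only probabilistic tool is the Azuma--Hoeffding inequality: if $Y_0,\dots,Y_N$ is a martingale with $Y_0$ constant and $|Y_i-Y_{i-1}|\le c_i$ for constants $c_i$ with $\sum c_i^2\le D$, where $D>0$, then $\Pr(Y_N\le Y_0-\lambda)\le\exp(-\lambda^2/(2D))$ for all $\lambda>0$. We use it in the following form, which does not require independence.

\begin{lemma}\label{lem:azuma}
Let $Z_1,\dots,Z_N$ be random variables on a finite probability space and let $X$ be a real function of them. Suppose that for every $i$ and all outcomes $(z_1,\dots,z_{i-1},a)$ and $(z_1,\dots,z_{i-1},b)$ of $(Z_1,\dots,Z_i)$ of positive probability,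
\[
\bigl|\mathbb E[X\mid z_1,\dots,z_{i-1},a]-\mathbb E[X\mid z_1,\dots,z_{i-1},b]\bigr|\le c_i .
\]
If $\sum c_i^2\le D$ with $D>0$, then $\Pr(X\le\mathbb E X-\lambda)\le\exp(-\lambda^2/(2D))$ for all $\lambda>0$.
\end{lemma}

\begin{proof}
The sequence $Y_i=\mathbb E[X\mid Z_1,\dots,Z_i]$ is a martingale with $Y_0=\mathbb EX$ and $Y_N=X$. Given $Z_1,\dots,Z_{i-1}$, the possible values of $Y_i$ lie in an interval of length $c_i$, and $Y_{i-1}$ is a weighted average of them. So $|Y_i-Y_{i-1}|\le c_i$.
\end{proof}

If $X$ is a sum of at most $n$ independent variables with values in $\{0,1\}$, we may take $c_i=1$ and $D=n$, and obtain the Chernoff-type bound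
\begin{equation}\label{eq:chernoff}
\Pr\bigl(X\le\mathbb EX-n^{2/3}\bigr)\le\exp(-n^{1/3}/2).
\end{equation}

\section{The construction for $3$-graphs with bipartite links}\label{sec:example}

Let $k=3$, $\ell=2$, $t=1$, and let $F$ be a non-bipartite graph, say $F=K_3$. Bipartite graphs are $F$-free, so by Lemma~\ref{lem:links}(ii) it suffices to find a $3$-graph $H$ on an $n$-set $V$ in which all vertex links are bipartite and every pair of vertices has degree linear in $n$.

Prescribe for every $v\in V$ a bipartite graph $G_v$ on $V\setminus\{v\}$. The largest $3$-graph with $L_H(v)\subseteq G_v$ for all $v$ consists of the triples $\{u,v,w\}$ such that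
\[
vw\in E(G_u),\qquad uw\in E(G_v),\qquad uv\in E(G_w).
\]
Everything depends on how the graphs $G_v$ are placed relative to each other. If we fix one complete bipartite graph $G$ on $V$ and let $G_v=G-v$, then the edges of $H$ are the triangles of $G$, and $H$ is empty: each condition holds for about half of the triples, but the three are incompatible. The remedy is to make them independent.

Let every vertex $v$ color the other vertices by a map $c_v\colon V\setminus\{v\}\to\{0,1\}$, where all $n(n-1)$ values are independent fair bits, and let $G_v$ be the complete bipartite graph between the two color classes of $c_v$. Then $\{u,v,w\}$ is an edge of $H$ if and only if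
\begin{equation}\label{eq:bits}
c_u(v)\ne c_u(w),\qquad c_v(u)\ne c_v(w),\qquad c_w(u)\ne c_w(v).
\end{equation}
Fix a pair $\{u,v\}$. The events \eqref{eq:bits} for different $w$ share exactly two bits, $c_u(v)$ and $c_v(u)$. Condition on these. Now the event for $w$ depends only on $c_u(w),c_v(w),c_w(u),c_w(v)$, these bits are distinct for distinct $w$, and the three conditions hold independently with probability $\frac12$ each. So $d_H(\{u,v\})$ is a sum of $n-2$ independent indicators of mean $\frac18$, whatever the two shared bits are. By \eqref{eq:chernoff} and a union bound over fewer than $n^2$ pairs, some outcome has $\delta_2(H)\ge(n-2)/8-n^{2/3}$ when $n$ is large. Hence $\pi_2(\mathcal S_F)\ge\frac18$.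

The general proof has the same three steps: prescribe the links independently, condition on the bounded amount of randomness that is shared by all extensions of the given set, and show that the remaining randomness acts in small pieces. Two things change. First, the $F$-free hypergraph $G$ is arbitrary. Mapping the vertices independently to $V(G)$, as the colorings do for $G=K_2$, creates several copies of a vertex of $G$, and this may create a copy of $F$: duplicating an endpoint of a single edge creates a path with two edges. So we use random bijections, whose values are not independent. Second, for $k-\ell\ge2$ the sets that extend a given $\ell$-set to an edge overlap. For both reasons the degree is no longer a sum of independent indicators, and we need Lemma~\ref{lem:azuma}.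

\section{Hypergraphs with all links inside a given hypergraph}\label{sec:lifting}

The forbidden hypergraph plays no part in the construction, so we state it for an arbitrary $G$. The case $j=0$ is allowed.

\begin{proposition}\label{prop:lift}
Let $r>j\ge0$ and $t\ge1$ be integers, and put $k=r+t$ and $\ell=j+t$. There is $n_0$, depending only on $r,j,t$, such that the following holds for all $n\ge n_0$. Let $G$ be an $r$-graph on $n-t$ vertices and $\varepsilon=\delta_j(G)/\binom{n-\ell}{k-\ell}$. Then there is a $k$-graph $H$ on $n$ vertices such that
\begin{itemize}
\item[(a)] for every $t$-set $A\subseteq V(H)$, the link $L_H(A)$ is isomorphic to a spanning subgraph of $G$;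
\item[(b)] $\delta_\ell(H)\ge\varepsilon^{\binom kt}\binom{n-\ell}{k-\ell}-n^{k-\ell-1/3}$.
\end{itemize}
\end{proposition}

The minimum $j$-degree of $G$ cannot be replaced here by its edge density: property (a) and Lemma~\ref{lem:links}(i) force $\delta_\ell(H)\le\delta_j(L_H(A))\le\delta_j(G)$.

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:main}]
For $n\ge n_0$ let $G$ be an $F$-free $r$-graph on $n-t$ vertices with $\delta_j(G)=\mathrm{ex}_j(n-t,F)$, and let $\varepsilon_n=\delta_j(G)/\binom{n-\ell}{k-\ell}$. Since $\binom{n-\ell}{k-\ell}=\binom{(n-t)-j}{r-j}$, we have $\varepsilon_n\to\pi_j(F)$. Take $H$ from Proposition~\ref{prop:lift}. By (a) all links of $t$-sets are $F$-free, so $H$ is $\mathcal S^t_F$-free by Lemma~\ref{lem:links}(ii). By (b),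
\begin{equation}\label{eq:lower}
\frac{\mathrm{ex}_\ell(n,\mathcal S^t_F)}{\binom{n-\ell}{k-\ell}}\ge\varepsilon_n^{\binom kt}-O(n^{-1/3}).
\end{equation}
Letting $n\to\infty$ gives $\pi_\ell(\mathcal S^t_F)\ge\pi_j(F)^{\binom kt}$. The two inequalities of the theorem together give the equivalence of vanishing.
\end{proof}

The rest of this section proves Proposition~\ref{prop:lift}. Let $n\ge k$, write $W=V(G)$, so $|W|=n-t$, and put $s=k-\ell=r-j\ge1$. For a set $U$, let $\binom Ui$ denote the family of its $i$-subsets.

\subsection*{The random hypergraph}
Let $V$ be an $n$-set. For each $A\in\binom Vt$ choose a uniformly random bijection $\sigma_A\colon V\setminus A\to W$, all choices independent, and let $G_A$ be the $r$-graph on $V\setminus A$ whose edges are the $r$-sets $f$ with $\sigma_A(f)\in E(G)$. Then $\sigma_A$ is an isomorphism from $G_A$ to $G$. Define $H$ on $V$ by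
\[
E(H)=\Bigl\{e\in\tbinom Vk:\ e\setminus A\in E(G_A)\ \text{for every }A\in\tbinom et\Bigr\}.
\]
If $f$ is an edge of $L_H(A)$, then $e=A\cup f$ is an edge of $H$, so $f=e\setminus A\in E(G_A)$. Thus $L_H(A)$ is a spanning subgraph of $G_A$, and (a) holds for every outcome.

\subsection*{The conditional expectation of a degree}
Fix $S\in\binom V\ell$ and let $X=d_H(S)$. This is the number of $T\in\binom{V\setminus S}s$ such that
\begin{equation}\label{eq:cond}
(S\cup T)\setminus A\in E(G_A)\qquad\text{for all }A\in\tbinom{S\cup T}t .
\end{equation}
The variable $X$ need not be concentrated around its mean. For $A\subseteq S$, every $T$ is tested against the link in $G$ of the same $j$-set $R_A=\sigma_A(S\setminus A)$, so $X\le d_G(R_A)$, and the degrees of $j$-sets in $G$ may differ widely. We therefore condition on the values $\sigma_A(x)$ for all $A\in\binom St$ and $x\in S\setminus A$, fixed arbitrarily; call this information $\mathcal I$. (In Section~\ref{sec:example} these were the bits $c_u(v)$ and $c_v(u)$.) The bijections $\sigma_A$ are independent and each is conditioned only on its own values, so given $\mathcal I$ the following objects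 are mutually independent:
\begin{itemize}
\item for each $A\in\binom St$, the restriction $\tau_A$ of $\sigma_A$ to $V\setminus S$, a uniformly random bijection from $V\setminus S$ to $W\setminus R_A$ (both sets have $n-\ell$ elements);
\item for each $t$-set $A\not\subseteq S$, the uniformly random bijection $\sigma_A$.
\end{itemize}
Fix $T$ and consider the condition in \eqref{eq:cond} for one set $A$.

If $A\subseteq S$, then $\sigma_A((S\cup T)\setminus A)=R_A\cup\tau_A(T)$, which is an edge of $G$ if and only if $\tau_A(T)$ is an edge of $L_G(R_A)$. As $\tau_A(T)$ is a uniformly random $s$-subset of $W\setminus R_A$ and $|R_A|=\ell-t=j$, the conditional probability is $d_G(R_A)/\binom{n-\ell}s\ge\varepsilon$. Since $R_A$ is arbitrary, this is where the minimum degree is needed.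

If $A\not\subseteq S$, then $\sigma_A((S\cup T)\setminus A)$ is a uniformly random $r$-subset of $W$. It is an edge with probability $|E(G)|/\binom{n-t}r$, which is at least $\varepsilon$ by Lemma~\ref{lem:average} with $i=0$ and $m=n-t$.

The $\binom kt$ conditions in \eqref{eq:cond} involve distinct sets $A$, hence independent bijections. So \eqref{eq:cond} holds with conditional probability at least $\varepsilon^{\binom kt}$, and summing over $T$ gives
\begin{equation}\label{eq:mean}
\mathbb E[X\mid\mathcal I]\ge\varepsilon^{\binom kt}\binom{n-\ell}s\qquad\text{for every value of }\mathcal I .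
\end{equation}

\subsection*{Concentration}
We need (b) for up to $n^\ell$ sets $S$ at once, so the failure probability for one set must be below $n^{-\ell}$. We work in the probability space conditioned on $\mathcal I$ and apply Lemma~\ref{lem:azuma}. The scale of $X$ is $n^s$, so we want to reveal the randomness in steps with $\sum c_i^2$ much smaller than $n^{2s}$. The two kinds of bijections are treated differently. A map $\tau_A$ with $A\subseteq S$ affects every $T$, and revealing it at once could cost $c_i$ of order $n^s$; it has to be revealed vertex by vertex. A map $\sigma_A$ with $A\not\subseteq S$ affects only the sets $T$ that contain $A\setminus S$, and it can be revealed at once.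

\emph{Phase 1.} Go through the sets $A\in\binom St$ one after the other, and for each reveal the values $\tau_A(x)$, $x\in V\setminus S$, one at a time. Consider the step that reveals $\tau_A(x)$, and let $a\ne b$ be two possible values; thus neither is among the values of $\tau_A$ revealed earlier. Let $\mathcal B_a$ and $\mathcal B_b$ be the sets of bijections $V\setminus S\to W\setminus R_A$ that agree with the revealed values and send $x$ to $a$ and to $b$, respectively. Composing with the transposition $(a\,b)$ of $W\setminus R_A$ keeps the revealed values and is its own inverse, so $\tau\mapsto\tau'=(a\,b)\circ\tau$ is a bijection from $\mathcal B_a$ to $\mathcal B_b$. The maps $\tau$ and $\tau'$ differ only at the two vertices $x=\tau^{-1}(a)$ and $\tau^{-1}(b)$. Replace $\tau_A=\tau$ by $\tau'$ and keep all other bijections. The map $\tau_A$ enters \eqref{eq:cond} only through $\tau_A(T)$, so the truth of \eqref{eq:cond} can change only for sets $T$ containing one of these two vertices, and there are at most $2\binom{n-\ell-1}{s-1}\le2n^{s-1}$ such $T$. Given the history and $\tau_A(x)=a$ (or $b$), the map $\tau_A$ is uniform on $\mathcal B_a$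 (or $\mathcal B_b$), and the other bijections are independent of it and have the same distribution in both cases. Averaging, the two conditional expectations of $X$ differ by at most $2n^{s-1}$. The number of steps is $\binom\ell t(n-\ell)\le2^\ell n$.

\emph{Phase 2.} For each $t$-set $A\not\subseteq S$ reveal $\sigma_A$ in a single step. Let $i=|A\setminus S|$, so $1\le i\le t$. The map $\sigma_A$ occurs in \eqref{eq:cond} only if $A\subseteq S\cup T$, that is, $T\supseteq A\setminus S$. The number of such $T$ is $\binom{n-\ell-i}{s-i}\le n^{s-i}$ if $i\le s$, and $0$ if $i>s$; it is at most $n^{s-i}$ in both cases. So changing $\sigma_A$ arbitrarily while keeping all other bijections changes $X$ by at most $n^{s-i}$, and since the unrevealed bijections are independent of $\sigma_A$, the conditional expectations differ by at most $n^{s-i}$. The number of $t$-sets $A$ with $|A\setminus S|=i$ is $\binom\ell{t-i}\binom{n-\ell}i\le2^\ell n^i$.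

The sum of the squares of these bounds is at most
\[
2^\ell n\cdot4n^{2s-2}+\sum_{i=1}^t2^\ell n^i\cdot n^{2s-2i}
=2^\ell\Bigl(4n^{2s-1}+\sum_{i=1}^tn^{2s-i}\Bigr)\le Cn^{2s-1},
\]
where $C=2^\ell(4+t)$. Lemma~\ref{lem:azuma} with $D=Cn^{2s-1}$ and $\lambda=n^{s-1/3}$ gives
\[
\Pr\bigl(X\le\mathbb E[X\mid\mathcal I]-n^{s-1/3}\,\big|\,\mathcal I\bigr)\le\exp\Bigl(-\frac{n^{2s-2/3}}{2Cn^{2s-1}}\Bigr)=\exp\Bigl(-\frac{n^{1/3}}{2C}\Bigr).
\]
By \eqref{eq:mean}, the event $d_H(S)<\varepsilon^{\binom kt}\binom{n-\ell}s-n^{s-1/3}$ has conditional probability at most $\exp(-n^{1/3}/(2C))$. This event does not refer to $\mathcal I$ and the bound holds for every value of $\mathcal I$, so the same bound holds unconditionally.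

\subsection*{Union bound}
Choose $n_0\ge k$ such that $n^\ell\exp(-n^{1/3}/(2C))<1$ for all $n\ge n_0$; it depends only on $r,j,t$. There are at most $n^\ell$ sets $S$, so with positive probability none of them has degree below the bound in (b). Any such outcome satisfies (a) and (b). This proves Proposition~\ref{prop:lift}, and with it Theorem~\ref{thm:main} and Corollary~\ref{cor:question}.

\section{Suspensions of partite and non-partite hypergraphs}\label{sec:partite}

\begin{proof}[Proof of Corollary~\ref{cor:partite}]
If $F$ is $r$-partite, then $\pi_1(F)=0$ by a theorem of Erd\H{o}s~\cite{Erdos}, and the upper bound of Theorem~\ref{thm:main} with $j=1$ gives $\pi_{t+1}(\mathcal S^t_F)=0$. Suppose that $F$ is not $r$-partite. Split $n$ vertices into $r$ parts of size at least $\lfloor n/r\rfloor$ and take all $r$-sets with one vertex in each part. Every subgraph of this $r$-graph is $r$-partite, so it is $F$-free, and every vertex has degree at least $\lfloor n/r\rfloor^{r-1}$. Since $\binom{n-1}{r-1}=(1+o(1))n^{r-1}/(r-1)!$, we get $\pi_1(F)\ge(r-1)!/r^{r-1}=r!/r^r$, and the lower bound of Theorem~\ref{thm:main} with $j=1$ applies.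
\end{proof}

To improve $\frac18$ to $\frac14$ we return to the colorings of Section~\ref{sec:example}. Independence prevents the three conditions \eqref{eq:bits} from conflicting; a well-chosen dependence makes one of them follow from the other two. For the matching upper bound, recall that the \emph{blow-up} $K(m)$ of a $k$-graph $K$ is obtained by replacing each vertex by a class of $m$ vertices and each edge by all $k$-sets with one vertex in each of the $k$ corresponding classes. We use two results: blowing up does not change the codegree density, $\pi_{k-1}(K(m))=\pi_{k-1}(K)$, by Mubayi and Zhao~\cite{MZ}; and $\pi_2(K_4^{(3)-})=\frac14$, by Falgas-Ravry, Pikhurko, Vaughan and Volec~\cite{FPVV}.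

\begin{proof}[Proof of Proposition~\ref{prop:quarter}]
The bipartite case is Corollary~\ref{cor:partite} with $r=2$ and $t=1$.

Let $F$ be non-bipartite. Orient each pair of an $n$-set $V$ in one of the two directions with probability $\frac12$, independently; this is a uniformly random tournament. Put $c_v(x)=1$ if $v\to x$ and $c_v(x)=0$ if $x\to v$, and let $H$ consist of the triples satisfying \eqref{eq:bits}. These are the triples in which each vertex has one out-neighbor and one in-neighbor, that is, the cyclic triangles. Every edge of $L_H(v)$ joins an out-neighbor of $v$ to an in-neighbor of $v$, so all links are bipartite and $H$ is $\mathcal S_F$-free by Lemma~\ref{lem:links}(ii). Fix a pair of vertices, condition on its orientation, and name the vertices so that $u\to v$. Then $c_u(v)=1$ and $c_v(u)=0$, so the first two conditions in \eqref{eq:bits} say $w\to u$ and $v\to w$. In that case $c_w(u)=1$ and $c_w(v)=0$, so the third condition holds automatically. The events $v\to w\to u$ for $w\in V\setminus\{u,v\}$ depend on disjoint sets of pairs, so they are independent, and each has probability $\frac14$. By \eqref{eq:chernoff} and a union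 bound over fewer than $n^2$ pairs, some outcome has $\delta_2(H)\ge(n-2)/4-n^{2/3}$ when $n$ is large. Hence $\pi_2(\mathcal S_F)\ge\frac14$.

Let $\chi(F)=3$ and $m=|V(F)|$. Fix a proper $3$-coloring of $F$. In the blow-up $K_4^{(3)-}(m)$ of $K_4^{(3)-}=\mathcal S_{K_3}$, send the apex of $\mathcal S_F$ to a vertex of the apex class, and send the three color classes of $F$ injectively into the other three classes. An edge of $\mathcal S_F$ consists of the apex and two vertices of different colors, so its image is an edge. Thus $\mathcal S_F$ is a subgraph of $K_4^{(3)-}(m)$, every $\mathcal S_F$-free $3$-graph is $K_4^{(3)-}(m)$-free, and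
\[
\pi_2(\mathcal S_F)\le\pi_2\bigl(K_4^{(3)-}(m)\bigr)=\pi_2\bigl(K_4^{(3)-}\bigr)=\tfrac14 .\qedhere
\]
\end{proof}

\section{The exponent and the scope of the theorem}\label{sec:remarks}

\begin{remark}
Both bounds in Theorem~\ref{thm:main} can be strict. If $\chi(F)=3$, then $\pi_1(F)=\frac12$ by the Erd\H{o}s--Stone theorem. (For $F=K_3$ directly: if all degrees exceed $n/2$, the ends of any edge have a common neighbor, while balanced complete bipartite graphs have minimum degree $\lfloor n/2\rfloor$.) Corollary~\ref{cor:question} then gives $\frac18\le\pi_2(\mathcal S_F)\le\frac12$, and the true value is $\frac14$ by Proposition~\ref{prop:quarter}. We do not claim that the exponent $\binom kt$ is optimal; only the equivalence of vanishing is settled completely, in the full range of Theorem~\ref{thm:main}.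
\end{remark}

\begin{remark}
Since $\mathcal S^t_F$ is the suspension of $\mathcal S^{t-1}_F$ for $t\ge2$, the equivalence of vanishing for general $t$ also follows by applying Corollary~\ref{cor:question} $t$ times. The exponent obtained in that way is $(r+1)(r+2)\cdots(r+t)=t!\binom kt$, so relabeling the links of $t$-sets directly saves a factor $t!$ in the exponent.
\end{remark}

\begin{remark}
Lemma~\ref{lem:links} and Proposition~\ref{prop:lift} allow $j=0$, and the proof of Theorem~\ref{thm:main} uses only that $G$ contains no forbidden $r$-graph. This gives two extensions. First, Theorem~\ref{thm:main} holds for $j=0$, with $\pi_0(F)=\lim\mathrm{ex}_0(n,F)/\binom nr$ the limiting maximum edge density. (This limit exists: it equals $\pi_1(F)$ for $r\ge2$ by Section~\ref{sec:links}, and it is $0$ for $r=1$, where $\mathrm{ex}_0(n,F)=|E(F)|-1$ for $n\ge|V(F)|$.) Second, let $\mathcal F$ be a family of $r$-graphs, let $\mathcal S^t_{\mathcal F}=\{\mathcal S^t_F:F\in\mathcal F\}$, and define $\mathrm{ex}$ and $\pi$ for a family by forbidding all its members. Then \eqref{eq:upper} and \eqref{eq:lower} hold for $\mathcal F$ and $\mathcal S^t_{\mathcal F}$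 with the same proofs. If $\pi_j(\mathcal F)$ exists, it follows that
\[
\pi_j(\mathcal F)^{\binom kt}\le\liminf_{n\to\infty}\frac{\mathrm{ex}_\ell(n,\mathcal S^t_{\mathcal F})}{\binom{n-\ell}{k-\ell}}\le\limsup_{n\to\infty}\frac{\mathrm{ex}_\ell(n,\mathcal S^t_{\mathcal F})}{\binom{n-\ell}{k-\ell}}\le\pi_j(\mathcal F),
\]
and these are bounds for $\pi_\ell(\mathcal S^t_{\mathcal F})$ when that limit exists.
\end{remark}

\begin{thebibliography}{9}

\bibitem{ADLY}
Jiangdong Ai, Laihao Ding, Hong Liu, Haotian Yang,
\emph{Vanishing orders, suspensions and zero degree Tur\'an densities},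
arXiv:2603.05973 (2026).

\bibitem{Erdos}
Erd\H{o}s,
\emph{On extremal problems of graphs and generalized graphs},
Israel J. Math. 2, 1964.

\bibitem{FPVV}
Falgas-Ravry, Pikhurko, Vaughan and Volec,
\emph{The codegree threshold of $K_4^-$},
J. London Math. Soc. 107, 2023.

\bibitem{MZ}
Mubayi and Zhao,
\emph{Co-degree density of hypergraphs},
J. Combin. Theory Ser. A 114, 2007.

\end{thebibliography}
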